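# Singular foliations and the vector fields that may fail to induce them

## 1. Two notions of singular foliation, and the guess that they coincide

A singular foliation cuts a manifold into connected pieces, the leaves, whose dimension may jump, and which fit together locally in an orderly way. One way to produce such a partition is to take a family of vector fields that is closed under the Lie bracket and locally finitely generated, and to move points along the flows. The first guess is that nothing else exists: *every singular foliation comes from such a family*. After all, one can look at all vector fields tangent to the leaves. We shall test this guess on easy cases, see it hold for a large class of foliations, and then see it fail on a cylinder. The question is taken from David Miyamoto, "Singular foliations through diffeology", arXiv:2303.07494 (2023).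

Throughout, $M$ is a smooth Hausdorff second countable manifold of dimension $n$. For $U\subseteq M$ open, $\mathfrak X(U)$ denotes the smooth vector fields on $U$ and $\mathfrak X_c(U)$ the compactly supported ones.

**Definition 1.1 (Stefan singular foliation).** A Stefan singular foliation of $M$ is a partition $\mathcal F$ of $M$ into connected immersed submanifolds, called leaves, possibly of varying dimension, such that the following holds. For $x\in M$ let $L_x$ be the leaf through $x$ and $k=\dim L_x$. Then there is a chart $\varphi:U\to U_1\times U_2$ about $x$ with $\varphi(x)=(0,0)$, where $U_1\subseteq\mathbb R^k$ and $U_2\subseteq\mathbb R^{n-k}$ are open cubes centered at $0$, such that for every leaf $L$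
$$L\cap U=\varphi^{-1}(U_1\times\ell_L),\qquad \ell_L=\{w\in U_2:\varphi^{-1}(0,w)\in L\}.$$

So near $x$ every leaf is a union of slices of the dimension of the leaf through $x$; the other leaves may be bigger. Leaves are Hausdorff (they map injectively and continuously into $M$) and second countable (being connected, they become separable metric spaces once a Riemannian metric is pulled back).

**Example 1.2.** (a) Let $C\subseteq\mathbb R$ be closed. The points of $C$ and the components of $\mathbb R\setminus C$ form a Stefan singular foliation of $\mathbb R$. At $c\in C$ we have $k=0$, so $U_1$ is a point and the chart condition is vacuous; at the other points take a small interval inside the component. Conversely, every Stefan singular foliation of $\mathbb R$ has this form: a one-dimensional leaf is an open interval, the union of these leaves is an open set $O$, and disjoint open intervals with union $O$ are the components of $O$.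

(b) In $\mathbb R^2$ take the origin and the circles around it. At the origin $k=0$ and nothing is required; elsewhere polar coordinates are the chart.

**Definition 1.3 (Androulidakis–Skandalis singular foliation).** An Androulidakis–Skandalis (AS) singular foliation is a $C^\infty(M)$-submodule $\mathscr D$ of $\mathfrak X_c(M)$ that is involutive (closed under the bracket) and locally finitely generated. The last condition means the following. For $U\subseteq M$ open, let $\mathscr D|_U$ be the $C^\infty(U)$-submodule of $\mathfrak X_c(U)$ generated by all $fX|_U$ with $f\in C_c^\infty(U)$, $X\in\mathscr D$. Then every $x\in M$ has an open neighborhood $U$ and finitely many $Y^1,\dots,Y^k\in\mathfrak X(U)$, not required to be compactly supported, such that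
$$\mathscr D|_U=\Big\{\sum_{i=1}^kf_iY^i: f_1,\dots,f_k\in C_c^\infty(U)\Big\}.$$

Two bookkeeping facts will be used constantly. First, an element of $\mathscr D|_U$ is a finite sum of fields $fX|_U$ with $f\in C^\infty_c(U)$ and $X\in\mathscr D$, so its extension by $0$ lies in $\mathscr D$. In particular, if $Y^1,\dots,Y^k$ generate $\mathscr D|_U$ as above, then
$$\chi Y^i\in\mathscr D\quad\text{for all }\chi\in C_c^\infty(U). \tag{1}$$
Second, for $U'\subseteq U$ open, $(\mathscr D|_U)|_{U'}=\mathscr D|_{U'}$, and if the $Y^i$ generate $\mathscr D|_U$, then the $Y^i|_{U'}$ generate $\mathscr D|_{U'}$. To see the equality, let $f\in C_c^\infty(U')$ and $X\in\mathscr D$, and choose $\chi\in C_c^\infty(U)$ equal to $1$ on $\operatorname{supp}f$. Then $fX=f\cdot(\chi X)$ on $U'$, which gives one inclusion, and $f\cdot(gX)=(fg)X$ gives the other. For the generators, if $Z=\sum f_iY^i\in\mathscr D|_U$ and $f\in C^\infty_c(U')$, then $fZ=\sum(ff_i)Y^i$; and $fY^i=f\cdot(\chi Y^i)$ with $\chi Y^i\in\mathscr D|_U$.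

Put $\Delta_x=\{X_x:X\in\mathscr D\}\subseteq T_xM$. It is known (Stefan–Sussmann; alternatively Hermann) that this singular distribution is integrable. Its maximal integral submanifolds, equivalently the orbits of the group generated by the flows of elements of $\mathscr D$, form a Stefan singular foliation of $M$, the one *induced* by $\mathscr D$. If $\mathscr D$ induces $\mathcal F$, then $T_xL_x=\Delta_x$ for all $x$. We call $\mathcal F$ *AS-induced* if some $\mathscr D$ induces it.

**Example 1.4.** On $\mathbb R$ let $\mathscr D_m=\{fy^m\partial_y:f\in C_c^\infty(\mathbb R)\}$, $m\ge1$. Each is an AS foliation with one generator, and each induces the partition $(-\infty,0),\{0\},(0,\infty)$. The modules are different, since elements of $\mathscr D_m$ vanish to order at least $m$ at $0$ and some vanish to order exactly $m$. So a leaf partition remembers less than the module.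

To recognize the induced foliation without computing flows, we use the following criterion.

**Lemma 1.5 (recognition).** *Let $\mathscr D$ be an AS foliation and $\mathcal P$ a partition of $M$ into connected immersed submanifolds with $T_xL_x=\Delta_x$ for all $x$. Then $\mathscr D$ induces $\mathcal P$.*

*Proof.* Each $X\in\mathscr D$ is tangent to each $L\in\mathcal P$, and an immersion is locally an embedding, so $X$ restricts to a smooth field on $L$. Let $\sigma$ be an integral curve of $X$ in $M$ with $\sigma(t_0)\in L$. The integral curve of $X|_L$ through $\sigma(t_0)$ is also an integral curve of $X$, so by uniqueness it agrees with $\sigma$ near $t_0$. Hence each $\sigma^{-1}(L)$ is open. The domain of $\sigma$ is connected and $\mathcal P$ is a partition, so $\sigma$ stays in a single $L$, and it is smooth as a curve in $L$. Thus orbits lie in members of $\mathcal P$, and the flow of $X$ restricts to the flow of $X|_L$. Given $x\in L$, choose $X_1,\dots,X_k\in\mathscr D$ whose values form a basis of $T_xL$. The map $(t_1,\dots,t_k)\mapsto \mathrm{Fl}^{X_1}_{t_1}\cdots\mathrm{Fl}^{X_k}_{t_k}(x)$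 into $L$ has invertible differential at $0$, so the orbit of $x$ contains a neighborhood of $x$ in $L$. Orbits are therefore open in $L$; they partition $L$, and $L$ is connected, so $L$ is one orbit. The same maps are local parametrizations of the orbit as integral manifold, so the manifold structures agree too. $\square$

For instance, $x\partial_y-y\partial_x$ generates an AS foliation inducing Example 1.2(b).

## 2. Testing the guess on the line

Take the foliation of Example 1.2(a) for a closed set $C\subseteq\mathbb R$. The natural candidate is the module of all compactly supported fields tangent to the leaves,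
$$\mathscr T_C=\{u\,\partial_y: u\in C_c^\infty(\mathbb R),\ u|_C=0\}.$$
It is an involutive module, since $uv'-vu'$ vanishes on $C$. For $C=\{0\}$ all is well: $u=y\tilde u$ with $\tilde u$ smooth, so $y\partial_y$ generates.

For $C=(-\infty,0]$ the candidate breaks, and it breaks at finite generation. Suppose $g_1\partial_y,\dots,g_k\partial_y$ generate $\mathscr T_C|_U$, with $U$ an open interval around $0$. By (1), the $g_i$ vanish for $y\le0$. Choose $\chi\in C_c^\infty(U)$ equal to $1$ near $0$. Then $\chi g_i=y\tilde u_i$ with $\tilde u_i(y)=\int_0^1(\chi g_i)'(sy)\,ds$ smooth. This $\tilde u_i$ vanishes for $y\le 0$ and has support in $\operatorname{supp}\chi$. So $\tilde u_i\partial_y\in\mathscr T_C|_U$, and $\tilde u_i=\sum_jf_{ij}g_j$ with smooth $f_{ij}$. Near $0$, with $g=(g_1,\dots,g_k)^T$ and $F=(f_{ij})$, this says $(1-yF)g=0$. The matrix $1-yF$ is invertible near $0$, so $g=0$ near $0$. But $\mathscr T_C$ contains fields that are nonzero at points arbitrarily close to $0$: a contradiction.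

The guess itself survives, because a smaller module does the job. Every closed set is the zero set of a smooth function $\phi\ge0$. Take $\phi^{-1}(0)=C$ and $\mathscr D=\{f\phi\,\partial_y:f\in C_c^\infty(\mathbb R)\}$. There is one generator, $[f\phi\partial_y,g\phi\partial_y]=(fg'-gf')\phi\cdot\phi\,\partial_y$, and $\Delta$ is $0$ on $C$ and $\mathbb R\partial_y$ elsewhere. By Lemma 1.5, $\mathscr D$ induces the foliation. So one should not ask for all tangent fields; one should damp the fields by a function that vanishes where the leaves are small.

## 3. At most one positive leaf dimension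

Damping works whenever only one positive leaf dimension occurs. To prove it we must know that the slices of a Stefan chart are tangent to the leaves. Definition 1.1 speaks only of sets, so this needs an argument.

**Lemma 3.1.** *Let $\varphi:U\to U_1\times U_2$ be a Stefan chart about $x$ and $k=\dim L_x$. For $z\in U$ let $S_z$ be the tangent space at $z$ of the slice $\varphi^{-1}(U_1\times\{w\})$ through $z$. Then $S_z\subseteq T_zL_z$.*

*Proof.* Let $L=L_z$, $l=\dim L$, let $f=\mathrm{pr}_2\circ\varphi$ on a small disc of $L$ about $z$, and let $\rho=\operatorname{rank}df_z$. The chart condition says that $f$ takes values in $\ell_L$.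

We claim $\rho\le l-k$. Suppose $\rho>l-k$. Choose a $\rho$-dimensional disc in $L$ through $z$ whose tangent space at $z$ is complementary to $\ker df_z$. After shrinking it, $f$ embeds it, with image a $\rho$-dimensional submanifold $N\subseteq\ell_L$. Then $P=\varphi^{-1}(U_1\times N)$ is a submanifold of $M$ of dimension $k+\rho>l$, and $P\subseteq L$ by the chart condition. Since $L$ is second countable, it is a countable union of compact discs $D_i$, each contained in a larger open disc $D_i'$ of $L$ that is embedded in $M$. The sets $P\cap D_i$ are closed in $P$ and cover $P$, so by Baire's theorem some $P\cap D_i$ contains a nonempty open subset $P'$ of $P$. The inclusion of $P'$ into $M$ is smooth with image in the embedded submanifold $D_i'$, so it is smooth into $D_i'$, and it is an immersion. A manifold of dimension $k+\rho$ does not immerse in one of dimension $l<k+\rho$: a contradiction.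

The kernel of $d(\mathrm{pr}_2\circ\varphi)_z$ is $S_z$, so $\dim(T_zL\cap S_z)=\dim\ker df_z=l-\rho\ge k=\dim S_z$. Hence $S_z\subseteq T_zL$. $\square$

**Proposition 3.2.** *If all leaf dimensions of a Stefan singular foliation $\mathcal F$ lie in $\{0,k\}$ for one $k\ge1$, then $\mathcal F$ is AS-induced.*

*Proof.* If only $0$ occurs, take $\mathscr D=0$. Otherwise let $O=\{x:\dim L_x=k\}$ and $E_z=T_zL_z$ for $z\in O$.

**Step 1.** *The purpose is to see that $O$ is open and $E$ is a smooth involutive subbundle of $TO$.* Take a Stefan chart about $x\in O$. For $z\in U$, Lemma 3.1 gives $\dim L_z\ge k$, hence $\dim L_z=k$ and $T_zL_z=S_z$. So $U\subseteq O$, and on $U$ the spaces $E_z$ are spanned by the first $k$ coordinate fields.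

**Step 2.** *Next we find finitely many fields spanning $E$, with smooth structure functions.* Embed $O$ in some $\mathbb R^m$ (Whitney), so that $E_z\subseteq T_zO\subseteq\mathbb R^m$. Let $Z_i$ be the orthogonal projection of the constant field $e_i$ onto $E$. Any $v\in E_z$ equals its own projection, so $v=\sum_lv^lZ_l(z)$, where the $v^l$ are the coordinates of $v$ in $\mathbb R^m$. Hence the $Z_i$ span $E$. Applied to $[Z_i,Z_j]\in\Gamma(E)$, the formula gives $[Z_i,Z_j]=\sum_lc_{ij}^lZ_l$ with $c_{ij}^l\in C^\infty(O)$.

**Step 3.** *We construct a damping function $f$ that is positive exactly on $O$ and makes everything extend smoothly by $0$.* Choose functions $0\le\rho_\nu\in C_c^\infty(O)$, $\nu=1,2,\dots$, locally finite on $O$, with $\sum_\nu\rho_\nu>0$ on $O$. Let $p_1\le p_2\le\cdots$ be seminorms defining the Fréchet topologies of $C^\infty(M)$ and $\mathfrak X(M)$. For each $\nu$ only finitely many objects $\rho_\nu,\ \rho_\nu Z_i,\ \rho_\nu c_{ij}^l,\ Z_i(\rho_\nu)$ occur, and they extend smoothly by $0$ to $M$. So there is $\varepsilon_\nu>0$ such that $\varepsilon_\nu p_\nu(\cdot)\le2^{-\nu}$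 for each of them. The sums over $\nu$ of these objects multiplied by $\varepsilon_\nu$ then converge in the Fréchet topologies. With $f=\sum_\nu\varepsilon_\nu\rho_\nu$, the limits are the extensions by $0$ of $f$, $fZ_i$, $fc_{ij}^l$ and $Z_i(f)$ (on $O$ the sums are locally finite, so they may be differentiated term by term). These extensions are therefore smooth on $M$, and $f>0$ exactly on $O$.

**Step 4.** *Finally we check the module.* Put $A_i=fZ_i$, extended by $0$. Then
$$[A_i,A_j]=\sum_l(fc_{ij}^l)A_l+Z_i(f)A_j-Z_j(f)A_i .\tag{2}$$
On $O$ this is the Leibniz rule. On the interior of $M\setminus O$ both sides vanish. On the remaining points, which lie in the closure of $O$, it holds by continuity. By (2), $\mathscr D=\{\sum\phi_iA_i:\phi_i\in C_c^\infty(M)\}$ is involutive: $[\phi A_i,\psi A_j]=\phi\psi[A_i,A_j]+\phi A_i(\psi)A_j-\psi A_j(\phi)A_i$. It is a module with the global generators $A_i$, so it is an AS foliation. Its $\Delta$ is $E$ on $O$ and $0$ elsewhere, that is, $\Delta_x=T_xL_x$. Lemma 1.5 applies. $\square$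

So a counterexample needs leaves of two different positive dimensions, hence $n\ge2$.

## 4. A circle, a spiral and two open leaves on a cylinder

Let $h:\mathbb R\to\mathbb R$ be a diffeomorphism with $h(0)=0$, $h'>0$ and $|h(y)|<|y|$ for $y\ne0$. Then $h$ preserves signs, and $h^j(y)\to0$ monotonically as $j\to\infty$ (the limit is a fixed point). Likewise $|h^{-j}(y)|\to\infty$ for $y\neq0$, and $0<h'(0)\le1$. Let $C\subseteq\mathbb R$ be closed with $0\in C$ and $h(C)=C$. Put
$$\gamma(x,y)=(x-1,h(y)),\qquad \pi:\mathbb R^2\to M_h=\mathbb R^2/\langle\gamma\rangle .$$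
The action is free and properly discontinuous, because $\gamma$ translates $x$.

The quotient is a cylinder. Let $\theta:[0,1]\to[0,1]$ be smooth, $0$ near $0$ and $1$ near $1$. Put $H_x(y)=(1-\theta(x))y+\theta(x)h(y)$ for $x\in[0,1]$, and extend by $H_{x+1}=H_x\circ h$. Each $H_x$ is a diffeomorphism, and $(x,y)\mapsto(x,H_x(y))$ carries $\gamma$ to $(x,y)\mapsto(x-1,y)$, since $H_{x-1}(h(y))=H_x(y)$. So $M_h\cong S^1\times\mathbb R$.

Let $\mathcal J$ be the set of all singletons $\{c\}$, $c\in C$, and all components of $\mathbb R\setminus C$; $h$ permutes $\mathcal J$. Let $\mathcal F_{h,C}$ be the partition of $M_h$ into the sets $\pi(\mathbb R\times J)$, $J\in\mathcal J$, and let $S=\pi(\mathbb R\times\{0\})$, a circle.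

**Lemma 4.1.** *$\mathcal F_{h,C}$ is a Stefan singular foliation, and all its leaves are embedded.*

*Proof.* We have $\pi^{-1}(\pi(\mathbb R\times J))=\mathbb R\times\bigcup_jh^j(J)$, so these sets form a partition. If $J$ is a component of $\mathbb R\setminus C$, the leaf is open and connected. If $J=\{0\}$ it is $S$. If $J=\{c\}$ with $c\ne0$, then $\pi|_{\mathbb R\times\{c\}}$ is an injective immersion, since $h^j(c)\ne c$ for $j\ne0$. Its image is closed and embedded in $M_h\setminus S$, because $\{h^j(c)\}_{j\in\mathbb Z}$ is closed and discrete in $\mathbb R\setminus\{0\}$.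

At $\pi(x_0,y_0)$ with $y_0\in C$ the leaf has dimension $1$. Use the square $(x_0-\delta,x_0+\delta)\times(y_0-\delta,y_0+\delta)$ with $\delta<\frac12$, on which $\pi$ is injective. There the leaf $\pi(\mathbb R\times J)$ appears as $U_1\times\ell$ with $\ell=U_2\cap\bigcup_jh^j(J)$. At a point of an open leaf $k=2$, and a small cube inside the leaf is a Stefan chart. $\square$

The example to keep in mind is $h(y)=y/2$, $C=\{0\}\cup\{2^j:j\in\mathbb Z\}$. There are four leaves: the circle $S$, one spiral (all $2^j$ lie in one $h$-orbit) accumulating on $S$, the open leaf $y<0$, and the open leaf made of the strips between consecutive turns of the spiral.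

Two choices of $C$ can be done by hand. If $C=\{0\}$, the leaves are $S$ and the two components of $M_h\setminus S$. Let $\mathscr D$ be all compactly supported fields tangent to $S$. Near $S$ it is generated by $\partial_x,y\partial_y$: if $b(x,0)=0$, then $b=y\tilde b$ with $\tilde b$ smooth and supported in $\operatorname{supp}b$. Away from $S$ it is generated by $\partial_x,\partial_y$. It is involutive, and $\Delta=T_xL_x$. If $C=\mathbb R$, take the fields $f\partial_x$ with $f\in C_c^\infty(M_h)$ ($\partial_x$ is $\gamma$-invariant). In both cases Lemma 1.5 shows that $\mathcal F_{h,C}$ is AS-induced.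

For an open set $W\subseteq M$, let $\mathcal F|_W$ be the partition of $W$ into the connected components, in the leaf topology, of the sets $L\cap W$, $L\in\mathcal F$. The foliation $\mathcal F_{h,C}$ causes no trouble near a point. On a square $U$ as in Lemma 4.1 the fields $\partial_x$ and $g(y)\partial_y$ with $g^{-1}(0)=C$ commute. Their combinations with coefficients in $C_c^\infty(U)$ form an AS foliation with $\Delta_x=T_xL_x$, which induces $\mathcal F_{h,C}|_U$ by Lemma 1.5; inside open leaves take all fields. Any obstruction must come from going once around $S$. It exists, and the guess of Section 1 is wrong: **not every Stefan singular foliation is induced by an AS singular foliation.**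

**Theorem A.** *If $h'(0)<1$ and $C\ne\{0\}$, $C\ne\mathbb R$, then $\mathcal F_{h,C}$ is not induced by any AS singular foliation. In particular this holds for $h(y)=y/2$, $C=\{0\}\cup\{2^j:j\in\mathbb Z\}$.*

**Theorem B.** *$\mathcal F_{h,C}$ is induced by an AS singular foliation if and only if $h'(0)=1$ or $C=\{0\}$ or $C=\mathbb R$.*

**Theorem C.** *Let $n\ge0$ and $A\subseteq\{0,\dots,n\}$. Every Stefan singular foliation of every $n$-manifold all of whose leaf dimensions lie in $A$ is AS-induced if and only if $A$ contains at most one positive integer.*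

**Theorem D.** *Let $M\ne\emptyset$ be an $n$-manifold. Every Stefan singular foliation of $M$ is AS-induced if and only if $n\le1$. If $n\ge2$ and $p\in M$, there is a Stefan singular foliation $\mathcal F$ of $M$ such that for no open neighborhood $W$ of $p$ is $\mathcal F|_W$ AS-induced.*

## 5. One transverse generator: flatness against geometric decay

Let us try the obvious construction on $M_h$: damp $\partial_y$ by a smooth function $g$ of $y$ with $g^{-1}(0)=C$, and take the module generated by $\partial_x$ and $g(y)\partial_y$ on $\mathbb R^2$. To descend to $M_h$ it must be $\gamma$-invariant. Now $\gamma_*(g\partial_y)$ at $(x-1,h(y))$ is $g(y)h'(y)\partial_y$. So we need a smooth $u$ with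
$$g(y)h'(y)=u\cdot g(h(y)) ,\tag{3}$$
where $u$ may depend on $x$; fix one value of $x$. Take $h(y)=y/2$, $C=\{0\}\cup\{2^j\}$. On $y>0$ the function $y^s\sin^2(\pi\log_2y)$ vanishes exactly at the $2^j$ and is multiplied by $2^{-s}$ under $y\mapsto y/2$. The only trouble is smoothness at $0$, and no choice of $g$ avoids it. For the statement we need a fact that will return.

**Lemma 5.1.** *Let $c_j\to0$ be a strictly monotone sequence of nonzero reals. If $u$ is smooth near $0\in\mathbb R$ and $u(c_j)=0$ for all large $j$, then all derivatives of $u$ vanish at $0$.*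

*Proof.* By continuity $u(0)=0$. By Rolle's theorem $u'$ vanishes at a point strictly between $c_{j+1}$ and $c_j$ for each large $j$. These points again form a strictly monotone sequence of nonzero reals tending to $0$. Repeat the argument with $u'$, and so on. $\square$

Assume $\lambda=h'(0)<1$ and $C\ne\{0\},\mathbb R$. Choosing $c_0\in C\setminus\{0\}$, Lemma 5.1 applied to $c_j=h^j(c_0)\in C$ shows that $g$ is flat at $0$: for every $N$ there is $C_N$ with $|g(y)|\le C_N|y|^N$ near $0$. On the other hand (3) gives $|g(h(y))|\ge\kappa|g(y)|$ near $0$ for some $\kappa>0$. Fix $\mu\in(\lambda,1)$. Near $0$ we have $|h(y)|\le\mu|y|$. Start at a point $y_0\notin C$ close to $0$, which exists because $\mathbb R\setminus C$ is nonempty and $h$-invariant. Then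
$$0<\kappa^j|g(y_0)|\le|g(h^j(y_0))|\le C_N\mu^{jN}|y_0|^N\qquad\text{for all }j .$$
For $N$ with $\mu^N<\kappa$, the limit $j\to\infty$ is a contradiction. A generator can shrink by at most a fixed factor per turn, while flatness forces it to shrink faster than any power of a quantity that is itself shrinking geometrically.

This refutes only one special shape. A general $\mathscr D$ may have many generators near $S$, depending on $x$, and no element of it need be $\partial_x$. What must be rescued is the inequality "at most a fixed factor per turn". Involutivity will supply it: along a field $X\in\mathscr D$ that runs around $S$, the vector of transverse generators satisfies a *linear* differential equation, so it cannot shrink by more than a fixed factor.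

## 6. Several generators and the return map: proof of Theorem A

**Lemma 6.1 (generators near a compact set).** *Let $\mathscr D$ be an AS foliation of a manifold $M$ and $K\subseteq M$ compact. There are $Z_1,\dots,Z_m\in\mathscr D$ and an open $V\supseteq K$ such that every $Z\in\mathscr D$ satisfies $Z=\sum_jf_jZ_j$ on $V$ for some $f_j\in C^\infty(M)$.*

*Proof.* Cover $K$ by finitely many open sets $U_\alpha$ with generators $Y_\alpha^i\in\mathfrak X(U_\alpha)$ of $\mathscr D|_{U_\alpha}$. Choose $\rho_\alpha\in C_c^\infty(U_\alpha)$ with $\sum_\alpha\rho_\alpha=1$ on an open $V\supseteq K$, and $\chi_\alpha\in C_c^\infty(U_\alpha)$ with $\chi_\alpha=1$ on $\operatorname{supp}\rho_\alpha$. By (1) the fields $\chi_\alpha Y_\alpha^i$, extended by $0$, lie in $\mathscr D$; call them $Z_1,\dots,Z_m$. If $Z\in\mathscr D$, then $\rho_\alpha Z\in\mathscr D|_{U_\alpha}$, so $\rho_\alpha Z=\sum_if_{\alpha,i}Y_\alpha^i$ with $f_{\alpha,i}\in C_c^\infty(U_\alpha)$. Multiplying by $\chi_\alpha$, we get $\rho_\alpha Z=\sum_if_{\alpha,i}\,\chi_\alpha Y_\alpha^i$. Summing over $\alpha$ gives the claim on $V$. $\square$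

Now suppose $\mathscr D$ induces $\mathcal F_{h,C}$, with $\lambda=h'(0)<1$ and $C\ne\{0\},\mathbb R$. A vector field on $M_h$ is a $\gamma$-invariant field $Z=a\partial_x+b\partial_y$ on $\mathbb R^2$, that is,
$$a(x-1,h(y))=a(x,y),\qquad b(x-1,h(y))=h'(y)\,b(x,y). \tag{4}$$
The form $dx$ is $\gamma$-invariant, so it is a closed 1-form on $M_h$. If $Z\in\mathscr D$, then $Z$ is tangent to the leaves, so $b(x,c)=0$ for all $c\in C$. Fix $c_0\in C\setminus\{0\}$. By Lemma 5.1 with $c_j=h^j(c_0)$,
$$\text{for every }Z\in\mathscr D\text{ and every }x,\ \text{the function }b(x,\cdot)\text{ is flat at }y=0. \tag{5}$$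

**Step 1.** *We bring the generators near $S$ into a normal form: one field running around $S$, the rest purely transverse.* Let $Z_1,\dots,Z_m$ and $V$ be as in Lemma 6.1 for $K=S$. At points of $S$ we have $\Delta=\mathbb R\partial_x$, so each $z\in S$ has some $X^z\in\mathscr D$ with $dx(X^z)>0$ at $z$, hence near $z$. By compactness, a sum of finitely many $X^z$, multiplied by nonnegative bump functions supported where $dx(X^z)>0$, gives $X_0\in\mathscr D$ with $dx(X_0)>0$ on $S$, hence near $S$. Let $\zeta$ be a bump function with compact support in $\{dx(X_0)>0\}$ and equal to $1$ near $S$. Then $X=\frac{\zeta}{dx(X_0)}X_0\in\mathscr D$ has $dx(X)=1$ near $S$. Put $W_j=Z_j-dx(Z_j)X\in\mathscr D$, so that $dx(W_j)=0$ near $S$. After shrinking $V$,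
$$X=\partial_x+b\,\partial_y,\qquad W_j=w_j\,\partial_y\qquad\text{on }V, \tag{6}$$
and every $Z\in\mathscr D$ has the form $fX+\sum_jf_jW_j$ on $V$ with smooth coefficients: substitute $Z_j=W_j+dx(Z_j)X$ in $Z=\sum f_jZ_j$.

**Step 2.** *We use involutivity to get a linear equation for the transverse components.* Since $dx$ is closed,
$$dx([X,W_j])=X(dx(W_j))-W_j(dx(X))=X(0)-W_j(1)=0\quad\text{on }V.$$
By Step 1, $[X,W_j]\in\mathscr D$ equals $fX+\sum_kc_{jk}W_k$ on $V$. Applying $dx$ gives $f=0$ on $V$. So $[X,W_j]=\sum_kc_{jk}W_k$ on $V$, with $c_{jk}\in C^\infty(M_h)$. By (6) the $\partial_y$-component of $[X,W_j]$ is $X(w_j)-w_jb_y$, so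
$$X(w_j)=b_y\,w_j+\sum_kc_{jk}w_k\qquad\text{on }\pi^{-1}(V). \tag{7}$$

**Step 3.** *We follow $X$ once around $S$ and estimate how much the transverse components can shrink.* Let $w=(w_1,\dots,w_m)$. Choose $\varepsilon>0$ with $[0,1]\times[-\varepsilon,\varepsilon]\subseteq\pi^{-1}(V)$. On this compact set (7) gives a constant $K$ with $|X(w)|\le K|w|$. By (5), $b(x,0)=b_y(x,0)=0$. So $\eta=0$ solves $\eta'(x)=b(x,\eta)$, and for $|y|\le\delta$ with $\delta\le\varepsilon$ small the solution with $\eta(0)=y$ exists on $[0,1]$ with values in $[-\varepsilon,\varepsilon]$. The map $\Phi(y)=\eta(1)$ is smooth, $\Phi(0)=0$, and by the variational equation $\Phi'(0)=\exp\int_0^1b_y(x,0)\,dx=1$. The point $(1,\Phi(y))$ is identified by $\gamma$ with $(0,P(y))$, where $P=h\circ\Phi$. Here $P(0)=0$ and $P'(0)=\lambda<1$. Fix $\mu\in(\lambda,1)$ and shrink $\delta$ so that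
$$|P(y)|\le\mu|y|\qquad(|y|\le\delta). \tag{8}$$
Along the integral curve $x\mapsto(x,\eta(x))$ of $X$ we have $\frac{d}{dx}|w|^2=2w\cdot X(w)\ge-2K|w|^2$, so $|w(1,\Phi(y))|\ge e^{-K}|w(0,y)|$. By (4) at the point $(1,y')$ with $y'=\Phi(y)\in[-\varepsilon,\varepsilon]$, $w_j(0,h(y'))=h'(y')w_j(1,y')$. Hence
$$|w(0,P(y))|\ge\kappa\,|w(0,y)|\quad(|y|\le\delta),\qquad\kappa=e^{-K}\min_{[-\varepsilon,\varepsilon]}h'>0. \tag{9}$$

**Step 4.** *We iterate the return map and contradict flatness.* The set $\mathbb R\setminus C$ is nonempty and $h$-invariant and does not contain $0$, so it contains some $y_0$ with $0<|y_0|\le\delta$. At $\pi(0,y_0)\in V$ the space $\Delta$ is two-dimensional, and it is spanned by $X$ and the $W_j$; hence $w(0,y_0)\ne0$. Put $y_j=P^j(y_0)$. By (8), $|y_j|\le\mu^j|y_0|\le\delta$, so (9) may be iterated and $|w(0,y_j)|\ge\kappa^j|w(0,y_0)|$. By (5), applied to the $W_i\in\mathscr D$, $w(0,\cdot)$ is flat at $0$. So for every $N$ there is $C_N$ with $|w(0,y)|\le C_N|y|^N$ for $|y|\le\delta$. Therefore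
$$\kappa^j|w(0,y_0)|\le C_N\,\mu^{Nj}|y_0|^N\qquad\text{for all }j.$$
Choose $N$ with $\mu^N<\kappa$ and let $j\to\infty$: this forces $w(0,y_0)=0$, a contradiction. Theorem A is proved. $\blacksquare$

## 7. Damping when $h'(0)=1$: proof of Theorem B

"Only if" is Theorem A, because $h'(0)\le1$ always. The cases $C=\{0\}$ and $C=\mathbb R$ were done in Section 4. Let $h'(0)=1$. Now the one-generator construction of Section 5 succeeds.

**Step 1.** *We construct $g\ge0$ with $g^{-1}(0)=C$ and $g\circ h=e^{-1}g$, smooth away from $0$.* On $(0,\infty)$ the map $h$ generates a free proper $\mathbb Z$-action, whose quotient $Q$ is a connected compact 1-manifold (the image of $[h(a),a]$ for any $a>0$), so a circle. Its universal cover is $(0,\infty)$ with deck group generated by $h$. Lifting a suitably oriented diffeomorphism $Q\cong\mathbb R/\mathbb Z$ gives a smooth $\tau:(0,\infty)\to\mathbb R$ with $\tau\circ h=\tau+1$. The set $C\cap(0,\infty)$ is closed and $h$-invariant, so its image in $Q$ is closed. A smooth function $\ge0$ on $Q$ with that zero set lifts to a smooth $h$-invariant $p\ge0$ on $(0,\infty)$ with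 zero set $C\cap(0,\infty)$. Put $g=e^{-\tau}p$ there, do likewise on $(-\infty,0)$, and let $g(0)=0$.

**Step 2.** *We show that $g$ is smooth at $0$; this is the only place where $h'(0)=1$ enters.* It suffices that $g^{(r)}(y)\to0$ as $y\to0^\pm$ for every $r\ge0$: by the mean value theorem and induction, $g$ is then smooth with all derivatives $0$ at $0$. Consider $0^+$; the other side is identical. Fix $a>0$ and put
$$K_j=h^j([h(a),a]),\qquad k=h^{-1},\qquad m_r(j)=\sup_{K_j}|g^{(r)}| .$$
The $K_j$, $j\ge0$, cover $(0,a]$ and shrink to $0$. From $g=e^{-1}\,g\circ k$ and $k(K_{j+1})=K_j$, the chain rule expresses $g^{(r)}(y)$ as $e^{-1}k'(y)^rg^{(r)}(k(y))$ plus a sum over $1\le i<r$ of $g^{(i)}(k(y))$ times polynomials in the derivatives of $k$, which are bounded on $[0,a]$. Hence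
$$m_r(j+1)\le e^{-1}\Big(\sup_{K_{j+1}}k'\Big)^r m_r(j)+B_r\sum_{i<r}m_i(j). \tag{10}$$
We claim $m_r(j)=O(e^{-\delta j})$ as $j\to\infty$ for every $\delta<1$, by induction on $r$. For $r=0$ we have $m_0(j)\le e^{-j}m_0(0)$. For $r\ge1$ let $\delta<\delta'<1$. Since $k'(0)=1$ and $K_j$ shrinks to $0$, we have $e^{-1}(\sup_{K_{j+1}}k')^r\le e^{-\delta'}$ for large $j$. By the induction hypothesis the last sum in (10) is $O(e^{-\delta'j})$. So for large $j$, $m_r(j+1)\le e^{-\delta'}m_r(j)+B'e^{-\delta'j}$. Then $u_j=e^{\delta'j}m_r(j)$ satisfies $u_{j+1}\le u_j+B'e^{\delta'}$, so $u_j=O(j)$ and $m_r(j)=O(je^{-\delta'j})=O(e^{-\delta j})$. In particular $g^{(r)}\to0$ at $0^+$.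

**Step 3.** *We descend to $M_h$.* At $(x-1,h(y))$ the field $\gamma_*(g\partial_y)$ equals $g(y)h'(y)\partial_y=e\,h'(y)\,g(h(y))\,\partial_y$, and $e\,h'$ is smooth and nowhere zero. So the module generated by $\partial_x$ and $g\partial_y$ on $\mathbb R^2$ is $\gamma$-invariant. Let $\mathscr D$ consist of the $Z\in\mathfrak X_c(M_h)$ whose lifts are locally of the form $a\partial_x+\beta g\,\partial_y$ with $a,\beta$ smooth. This is a $C^\infty(M_h)$-module, and it is involutive because $[\partial_x,g\partial_y]=0$.

It is locally finitely generated. Let $U$ be an evenly covered open set, $\tilde U$ a sheet over it, and $Z\in\mathscr D|_U$. A partition of unity on $\tilde U$ glues the local coefficients to $Z=a\partial_x+\beta g\partial_y$ on all of $\tilde U$. Multiplying by $\chi\in C_c^\infty(U)$ with $\chi=1$ on $\operatorname{supp}Z$ makes the coefficients compactly supported. Conversely, if $a,\beta\in C_c^\infty(U)$, the field $a\partial_x+\beta g\partial_y$, extended by $0$, has a lift of the required form on every translate of $\tilde U$, by $\gamma$-invariance. So it lies in $\mathscr D$, and multiplying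 it by a cutoff in $C_c^\infty(U)$ that equals $1$ on its support shows that it lies in $\mathscr D|_U$. Thus $\partial_x,g\partial_y$ generate $\mathscr D|_U$.

Finally $\Delta$ is $\mathbb R\partial_x$ over $C$ and the whole tangent space elsewhere, that is, $\Delta_x=T_xL_x$. By Lemma 1.5, $\mathscr D$ induces $\mathcal F_{h,C}$. $\blacksquare$

## 8. Restriction to open unions of leaves and to factors

To transport Theorem A to other manifolds we need two ways of passing from an inducing module to a smaller one.

**Lemma 8.1.** *Let $\mathscr D$ induce $\mathcal F$ on $M$.*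

*(a) If $U\subseteq M$ is an open union of leaves, then $\mathscr D|_U$ is an AS foliation of $U$ inducing $\{L\in\mathcal F:L\subseteq U\}$.*

*(b) If $M=N\times Q$ with $Q$ nonempty, and the leaves of $\mathcal F$ are the sets $L\times\{s\}$ with $L\in\mathcal F_N$, $s\in Q$, where $\mathcal F_N$ is a Stefan singular foliation of $N$, then $\mathcal F_N$ is AS-induced.*

*Proof.* (a) The module is involutive, because $[fX,gY]=fg[X,Y]+fX(g)Y-gY(f)X$ for $f,g\in C_c^\infty(U)$ and $X,Y\in\mathscr D$. It is locally finitely generated by the second bookkeeping fact of Section 1: if the $Y^i$ generate $\mathscr D|_{U_x}$ for a neighborhood $U_x$ of $x$, their restrictions generate $\mathscr D|_{U_x\cap U}=(\mathscr D|_U)|_{U_x\cap U}$. Multiplying by cutoffs shows that $\Delta$ is unchanged on $U$. Lemma 1.5 applies.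

(b) Fix $s_0\in Q$ and identify $N$ with $N\times\{s_0\}$. All elements of $\mathscr D$ are tangent to leaves, hence to $N$. Let $\mathscr D_0=\{Z|_N:Z\in\mathscr D\}\subseteq\mathfrak X_c(N)$. It is involutive, since restriction of tangent fields commutes with brackets. It is a $C^\infty(N)$-module, since functions on $N$ pull back to $N\times Q$.

It is locally finitely generated. Let $Y^i$ generate $\mathscr D|_U$, where $U$ is an open neighborhood of a point of $N$, and put $U_N=U\cap N$. By (1), $\chi Y^i\in\mathscr D$ for $\chi\in C_c^\infty(U)$, so $Y^i$ is tangent to $N$ along $U_N$. Every $f\in C_c^\infty(U_N)$ extends to some $\hat f\in C_c^\infty(U)$: extend $f$ by $0$ to $N$, pull it back to $N\times Q$, and multiply by a function in $C_c^\infty(U)$ equal to $1$ on $\operatorname{supp}f$. If $Z\in\mathscr D$, then $\hat fZ\in\mathscr D|_U$, so $\hat fZ=\sum F_iY^i$ with $F_i\in C_c^\infty(U)$. Restricting to $N$, $f\,Z|_N=\sum F_i|_{U_N}\,Y^i|_{U_N}$, with $F_i|_{U_N}\in C_c^\infty(U_N)$ because $N$ is closed in $M$. Conversely $fY^i|_{U_N}$ is the restriction of $\hat fY^i\in\mathscr D$, so it lies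 in $\mathscr D_0$; multiplying by a cutoff in $C_c^\infty(U_N)$ equal to $1$ on $\operatorname{supp}f$ shows that it lies in $\mathscr D_0|_{U_N}$. So the $Y^i|_{U_N}$ generate $\mathscr D_0|_{U_N}$. Since $\{Z_x:Z\in\mathscr D_0\}=\Delta_{(x,s_0)}$ is tangent to the leaf of $\mathcal F_N$ through $x$ and equal to its tangent space, Lemma 1.5 applies. $\square$

## 9. Two positive leaf dimensions: proof of Theorem C

If $A$ contains at most one positive integer, Proposition 3.2 applies (with $\mathscr D=0$ if all leaves are points). Let $A$ contain $1\le k<l\le n$. We build an $n$-manifold with a Stefan singular foliation, leaf dimensions $k$ and $l$, that is not AS-induced.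

**Step 1.** *We multiply the cylinder example by tori to adjust the dimensions.* Put $p=k-1$, $q=l-k-1$, $r=n-l$, all $\ge0$, and $h(y)=y/2$, $C=\{0\}\cup\{2^j:j\in\mathbb Z\}$. Let $N=M_h\times\mathbb T^p\times\mathbb T^q$ with coordinates $(x,y,t,v)$; its dimension is $l$. Let $\mathcal F_N$ have the leaves
$$\pi(\mathbb R\times J)\times\mathbb T^p\times\mathbb T^q\quad(J\text{ a component of }\mathbb R\setminus C),$$
$$\pi(\mathbb R\times\{c\})\times\mathbb T^p\times\{v\}\quad(c\in C,\ v\in\mathbb T^q),$$
of dimensions $l$ and $k$. At points with $y\in C$, product charts with $U_1\ni(x,t)$ and $U_2\ni(y,v)$ are Stefan charts; at the other points the leaves are open. On the $n$-manifold $N\times\mathbb T^r$ take the leaves $L\times\{s\}$, $L\in\mathcal F_N$; this is Stefan too (put the coordinates of $\mathbb T^r$ into $U_2$), with leaf dimensions $k$ and $l$. By Lemma 8.1(b) it suffices to show that $\mathcal F_N$ is not AS-induced. Suppose $\mathscr D$ induces it.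

**Step 2.** *We normalize generators near a compact set, as in Section 6, now with $p+1$ directions along the small leaves.* Let $\alpha_0=dx$ and $\alpha_i=dt_i$ for $1\le i\le p$, closed 1-forms on $N$, and let $\Sigma=S\times\mathbb T^p\times\mathbb T^q$, which is compact. Lemma 6.1 gives $Z_1,\dots,Z_m\in\mathscr D$ generating near $\Sigma$. Along $\Sigma$, $\Delta=\operatorname{span}(\partial_x,\partial_{t_1},\dots,\partial_{t_p})$. For $z\in\Sigma$ choose $R_0,\dots,R_p\in\mathscr D$ with values $\partial_x,\partial_{t_1},\dots,\partial_{t_p}$ at $z$. The matrix $G=(\alpha_i(R_j))$ is the identity at $z$, so it is invertible near $z$. Cutting off the coefficients in $\sum_iR_i(G^{-1})_{ij}$ gives $T_j^z\in\mathscr D$ with $\alpha_i(T_j^z)=\delta_{ij}$ near $z$. Let $\psi_a$ be finitely many functions, each compactly supported in such a neighborhood of a point $z_a$, with $\sum\psi_a=1$ near $\Sigma$. Then $T_j=\sum_a\psi_aT_j^{z_a}\in\mathscr D$ satisfies $\alpha_i(T_j)=\delta_{ij}$ near $\Sigma$. Put $X=T_0$ and $W_j=Z_j-\sum_i\alpha_i(Z_j)T_i$, so that $\alpha_i(W_j)=0$ near $\Sigma$. On a neighborhood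 $V$ of $\Sigma$,
$$X=\partial_x+b\,\partial_y+\sum_\nu\beta_\nu\,\partial_{v_\nu},\qquad W_j=w_j\,\partial_y+\sum_\nu\omega_{j\nu}\,\partial_{v_\nu}, \tag{11}$$
and the $T_i,W_j$ together generate $\mathscr D$ on $V$.

**Step 3.** *We derive the linear inequality.* On $V$, $\alpha_i([X,W_j])=X(\alpha_i(W_j))-W_j(\alpha_i(X))=0$, since $\alpha_i(X)$ is constant there. Writing $[X,W_j]$ in terms of the $T_i$ and $W_k$ and applying $\alpha_i$ shows that the coefficients of the $T_i$ vanish on $V$, so $[X,W_j]=\sum_kc_{jk}W_k$ on $V$. Let $\mathbf w$ be the vector of all $w_j$ and $\omega_{j\nu}$. The $\partial_y$- and $\partial_{v_\nu}$-components of $[X,W_j]$ are $X(w_j)-W_j(b)$ and $X(\omega_{j\nu})-W_j(\beta_\nu)$. Hence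
$$X(w_j)=W_j(b)+\sum_kc_{jk}w_k,\qquad X(\omega_{j\nu})=W_j(\beta_\nu)+\sum_kc_{jk}\omega_{k\nu}.$$
By (11), $W_j(b)$ and $W_j(\beta_\nu)$ are linear in $\mathbf w$ with smooth coefficients. So for suitable $\varepsilon,K>0$, in the lift to $\mathbb R^2\times\mathbb T^p\times\mathbb T^q$,
$$|X(\mathbf w)|\le K|\mathbf w|\quad\text{on the compact set}\quad x\in[0,1],\ |y|\le\varepsilon,\ (t,v)\in\mathbb T^p\times\mathbb T^q. \tag{12}$$

**Step 4.** *We use flatness to control $b$ and $\mathbf w$.* At points with $y\in C$ elements of $\mathscr D$ lie in $\operatorname{span}(\partial_x,\partial_{t_i})$. So $b$, $\beta_\nu$ and $\mathbf w$ vanish whenever $y=2^{-j}$, with $j$ large. By Lemma 5.1, for fixed $(x,t,v)$, all their $y$-derivatives vanish at $y=0$. Taylor's formula with uniform bounds on the compact set in (12) gives constants with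
$$|b|\le By^2,\qquad|\mathbf w|\le C_N|y|^N\ \text{ for all }N \tag{13}$$
on that set.

**Step 5.** *We estimate the return map.* Take $\delta>0$ with $2\delta\le\varepsilon$ and $2B\delta\le\log\frac32$. Consider an integral curve of $X$ starting at $x=0$ with $|y(0)|\le\delta$. Along it $x'=1$, $t$ is constant, $v$ moves in the compact torus, and $y'=b$. As long as $|y|\le2\delta$, (13) gives $|y'|\le2B\delta|y|$, so $|y|\le e^{2B\delta}|y(0)|\le\frac32|y(0)|\leq\frac32\delta<2\delta$ for $x\in[0,1]$. Thus the curve never leaves $|y|\le2\delta$, it exists up to $x=1$, and $|y|_{x=1}\le\frac32|y|_{x=0}$. By (12), $\frac{d}{dx}|\mathbf w|^2\ge-2K|\mathbf w|^2$, so $|\mathbf w|_{x=1}\ge e^{-K}|\mathbf w|_{x=0}$. The identification $(1,y,t,v)\sim(0,y/2,t,v)$ multiplies $w_j$ by $\frac12$, by (4), and leaves $\omega_{j\nu}$ unchanged. So the return map to $\{x=0\}$ satisfies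
$$|y_{\rm new}|\le\tfrac34|y_{\rm old}|,\qquad|\mathbf w_{\rm new}|\ge\kappa|\mathbf w_{\rm old}|,\qquad\kappa=\tfrac12e^{-K}. \tag{14}$$

**Step 6.** *We iterate.* Start at a point with $x=0$, $0<|y_0|\le\delta$, $y_0\notin C$. There $\Delta$ has dimension $l=p+q+2$ and is spanned by the $p+1$ fields $T_0,\dots,T_p$ and the $W_j$. So some $W_j\ne0$, and the starting value $\mathbf w^{(0)}$ of $\mathbf w$ is not $0$. By (14) and (13), after $j$ returns
$$\kappa^j|\mathbf w^{(0)}|\le C_N\left(\tfrac34\right)^{Nj}|y_0|^N .$$
For $N$ with $(\frac34)^N<\kappa$ and $j\to\infty$ this is impossible. $\blacksquare$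

## 10. Shrinking copies of the cylinder near a point: proof of Theorem D

If $n\le1$, all leaf dimensions lie in $\{0,1\}$, and every Stefan singular foliation is AS-induced by Theorem C. Let $n\ge2$ and $p\in M$.

**Step 1.** *We place a copy of the cylinder example inside any ball.* The open set $(\mathbb R^2\setminus\{0\})\times\mathbb R^{n-2}\subseteq\mathbb R^n$ is diffeomorphic to $S^1\times\mathbb R^{n-1}\cong M_h\times\mathbb R^{n-2}$, and $\mathbb R^n$ is diffeomorphic to any coordinate ball. So $M_h\times\mathbb R^{n-2}$ embeds as an open subset of any coordinate ball.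

**Step 2.** *We let such copies converge to $p$.* Choose pairwise disjoint coordinate balls $B_j\not\ni p$ converging to $p$, meaning that every neighborhood of $p$ contains all but finitely many of them, and open sets $U_j\subset B_j$ with $U_j\cong M_h\times\mathbb R^{n-2}$, where $h(y)=y/2$ and $C=\{0\}\cup\{2^i:i\in\mathbb Z\}$. Let $\mathcal F$ have the leaves $L\times\{s\}$, $L\in\mathcal F_{h,C}$, $s\in\mathbb R^{n-2}$, inside each $U_j$, and single points outside $\bigcup_jU_j$. This is a Stefan singular foliation of $M$. At points outside $\bigcup U_j$, including $p$, we have $k=0$ and the chart condition is vacuous. Inside $U_j$ use product charts contained in $U_j$, which meet only leaves of $U_j$.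

**Step 3.** *We show that no neighborhood of $p$ is AS-induced.* Let $W$ be an open neighborhood of $p$ and suppose $\mathcal F|_W$ is AS-induced. Some $U_j$ lies in $W$. Its leaves lie entirely in $W$, so $U_j$ is an open union of leaves of $\mathcal F|_W$. By Lemma 8.1(a) the foliation of $U_j\cong M_h\times\mathbb R^{n-2}$ into the sets $L\times\{s\}$ is AS-induced, and by Lemma 8.1(b) so is $\mathcal F_{h,C}$. This contradicts Theorem A. Taking $W=M$ shows that $\mathcal F$ itself is not AS-induced, which is the remaining direction of the first statement. $\blacksquare$
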